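\title{Weakly unordered trees and countable choice}

\begin{abstract}
The countably branching trees form the initial algebra $T$ with a constant $\mathtt{leaf}$ and an $\omega$-ary operation $\mathtt{node}$. The weakly unordered trees form the initial such algebra $Q$ in which $\mathtt{node}$ is invariant under finitely supported permutations of its arguments. We show that $\mathbf{ZF}$, if consistent, does not prove that the unique homomorphism $T\to Q$ is surjective. The failure occurs at depth $3$, the least possible depth. More generally, we replace the finitely supported permutations by an arbitrary group $\Gamma$ of permutations of $\omega$. We relate surjectivity, and the existence of a section, to choice from $\Gamma$-orbits. We show that $\mathbf{ZF}$ proves the existence of a section when $\Gamma$ is compact, and that surjectivity fails in a symmetric extension for every infinite $\Gamma$, and for the closure of $\Gamma$ when $\Gamma$ has an infinite orbit.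
\end{abstract}

\section{Introduction}\label{sec:intro}

We work in $\mathbf{ZF}$, without the axiom of choice, and in the category of sets. An \emph{algebra} is a set $X$ with an element $\mathtt{leaf}\in X$ and a function $\mathtt{node}:X^\omega\to X$; equivalently, a set with a map $1+X^\omega\to X$. A \emph{homomorphism} is a function $h$ with $h(\mathtt{leaf})=\mathtt{leaf}$ and $h(\mathtt{node}(v))=\mathtt{node}(h\circ v)$. The initial algebra $T$ is the $W$-type of \emph{countably branching trees}. Its elements are the well-founded trees in which every vertex is a leaf or has a sequence of children indexed by $\omega$. We write $\lambda i.\,a_i$ for the sequence $i\mapsto a_i$.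

Let $\Gamma$ be a subgroup of the group $\mathrm{Sym}(\omega)$ of all permutations of $\omega$. For a set $X$ and $v\in X^\omega$, the \emph{$\Gamma$-orbit} of $v$ is $[v]=\{v\circ\pi:\pi\in\Gamma\}$. A \emph{$\Gamma$-algebra} is an algebra satisfying the equations
\[
\mathtt{node}(\lambda n.\,v_n)=\mathtt{node}(\lambda n.\,v_{\pi(n)})\qquad(\pi\in\Gamma),
\]
that is, an algebra $X$ with $\mathtt{node}(v)=\mathtt{node}(v\circ\pi)$ for all $v\in X^\omega$ and $\pi\in\Gamma$. Let $Q_\Gamma$ be the initial $\Gamma$-algebra. It is a $QW$-type in the sense of Fiore, Pitts and Steenkamp, or a free algebra subject to identities in the sense of Blass. Since $T$ is initial among all algebras, there is a unique homomorphism $q_\Gamma:T\to Q_\Gamma$.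

Let $S_{\mathrm{fin}}$ be the group of \emph{finitely supported} permutations, those $\pi$ with $\pi(n)=n$ for all but finitely many $n$. The elements of $Q_{S_{\mathrm{fin}}}$ are the \emph{weakly unordered} countably branching trees. It is known that this $QW$-type exists, provably in $\mathbf{ZF}$. The question we answer comes from Swan \cite{Swan}: does $\mathbf{ZF}$ prove that $q_{S_{\mathrm{fin}}}$ is surjective?

The question asks whether every weakly unordered tree arises from an ordered tree by forgetting part of the order. The natural argument runs as follows. An initial $\Gamma$-algebra has no proper subalgebra, so it suffices to show that the image of $q_\Gamma$ is closed under $\mathtt{node}$. If $v_0,v_1,\dots$ lie in the image, pick trees $u_n$ with $q_\Gamma(u_n)=v_n$; then $\mathtt{node}(v)=q_\Gamma(\mathtt{node}(u))$. For an operation with finitely many arguments this is a proof in $\mathbf{ZF}$. Here it makes infinitely many choices. The choices can sometimes be made by a rule: if $\Gamma$ is finite, one orders the trees linearly and arranges the children of each vertex in the lexicographically least way that $\Gamma$ allows. The group $S_{\mathrm{fin}}$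 is an increasing union of countably many finite groups, and each of its elements moves only finitely many children, so one may hope for a similar rule. The lexicographic rule itself breaks down. The $S_{\mathrm{fin}}$-orbit of $0101\cdots\in2^\omega$ has no least element, since in any member of it the first $1$ can be exchanged with a later $0$. In fact no rule works.

\begin{theorem}\label{thm:main}
If $\mathbf{ZF}$ is consistent, then so is $\mathbf{ZF}$ together with the statement ``$q_{S_{\mathrm{fin}}}:T\to Q_{S_{\mathrm{fin}}}$ is not surjective''.
\end{theorem}

The proof has two halves. In $\mathbf{ZF}$, a sequence of $S_{\mathrm{fin}}$-orbits on $2^\omega$ is coded by a single weakly unordered tree, and an ordered tree above it is the same thing as a choice of one point in each orbit. Then a symmetric extension, built from countably many Cohen reals, contains a sequence of orbits without such a choice.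

Both halves make sense for every $\Gamma$, and they give more. We need some terms. The \emph{depth} of an element of $Q_\Gamma$ is the ordinal given by
\[
\operatorname{depth}(\mathtt{leaf})=0,\qquad \operatorname{depth}(\mathtt{node}(v))=\sup_{i\in\omega}\,(\operatorname{depth}(v_i)+1);
\]
Proposition~\ref{prop:structure} shows that this defines a function. A \emph{section} of $q_\Gamma$ is a function $s:Q_\Gamma\to T$ with $q_\Gamma\circ s=\mathrm{id}$; it need not be a homomorphism. A \emph{selector} for the $\Gamma$-orbits on $X^\omega$ is a function that assigns to each orbit one of its elements. The \emph{closure} $\bar\Gamma$ of $\Gamma$ in $\mathrm{Sym}(\omega)$, for the topology of pointwise convergence, consists of the permutations $\sigma$ such that on each finite subset of $\omega$ some element of $\Gamma$ agrees with $\sigma$. We call $\Gamma$ \emph{compact} if it is closed and all its orbits on $\omega$ are finite; finite groups are compact. Finally, $CC(\mathbb R)$ is the statement that every sequence of nonempty sets of reals has a choice function.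

\begin{theorem}[$\mathbf{ZF}$]\label{thm:zf}
Let $\Gamma$ be any subgroup of $\mathrm{Sym}(\omega)$.
\begin{itemize}
\item[(a)] $Q_\Gamma$ exists.
\item[(b)] The following are equivalent: \textup{(i)} $q_\Gamma$ is surjective; \textup{(ii)} the map $T^\omega\to Q_\Gamma^\omega$, $u\mapsto q_\Gamma\circ u$, is surjective; \textup{(iii)} every sequence of nonempty fibers of $q_\Gamma$ has a choice function. In particular, $CC(\mathbb R)$ implies that $q_\Gamma$ is surjective. Conversely, if $q_\Gamma$ is surjective, then every sequence of $\Gamma$-orbits on $(2^\omega)^\omega$ has a choice function.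
\item[(c)] $q_\Gamma$ has a section if and only if there is a selector for the $\Gamma$-orbits on $(2^\omega)^\omega$.
\item[(d)] If $\Gamma$ is compact, then $q_\Gamma$ has a section, and so is surjective.
\item[(e)] For $\Gamma=S_{\mathrm{fin}}$, every element of $Q_\Gamma$ of depth at most $2$ lies in the image of $q_\Gamma$.
\end{itemize}
\end{theorem}

By (b), surjectivity of $q_{S_{\mathrm{fin}}}$ holds under the axiom of choice, so $\mathbf{ZF}$, if consistent, does not refute it either. The element that the proof of Theorem~\ref{thm:main} finds outside the image has depth $3$, so by (e) depth $3$ is the least depth at which surjectivity can fail. Part (d) has the following converse; symmetric extensions are recalled in Section~\ref{sec:model}.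

\begin{theorem}\label{thm:infinite}
Let $V$ be a model of $\mathbf{ZFC}$ and let $\Gamma\in V$ be an infinite subgroup of $\mathrm{Sym}(\omega)$. There is a symmetric extension $N\models\mathbf{ZF}$ of $V$ in which $q_\Gamma$ is not surjective. If moreover $\Gamma$ has an infinite orbit on $\omega$, then in $N$ also $q_{\bar\Gamma}$ is not surjective, where $\bar\Gamma$ is the closure of $\Gamma$ in $\mathrm{Sym}(\omega)^N$.
\end{theorem}

A group $\Gamma\in V$ can be read in a larger model in two ways: as the same set of permutations, which suits countable groups such as $S_{\mathrm{fin}}$, or as its closure, which suits closed groups such as $\mathrm{Sym}(\omega)$. Each reading has a dichotomy.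

\begin{corollary}\label{cor:dichotomy}
Let $V$ be a model of $\mathbf{ZFC}$ and let $\Gamma\in V$ be a subgroup of $\mathrm{Sym}(\omega)$.
\begin{itemize}
\item[(a)] If $\Gamma$ is finite, then $q_\Gamma$ is surjective in every transitive model $N\supseteq V$ of $\mathbf{ZF}$. If $\Gamma$ is infinite, then $q_\Gamma$ is not surjective in some symmetric extension of $V$.
\item[(b)] Let $\Gamma$ be closed in $V$, and for $N\supseteq V$ let $\bar\Gamma^N$ be its closure in $\mathrm{Sym}(\omega)^N$. If $\Gamma$ is compact, then $q_{\bar\Gamma^N}$ is surjective in every transitive model $N\supseteq V$ of $\mathbf{ZF}$. If $\Gamma$ is not compact, then $q_{\bar\Gamma^N}$ is not surjective in some symmetric extension $N$ of $V$. This case includes $\mathrm{Sym}(\omega)$, the fully unordered trees.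
\end{itemize}
\end{corollary}

The last result separates surjectivity from the existence of a section. Here $\mathbf{DC}$ is the axiom of dependent choices.

\begin{theorem}\label{thm:baire}
In $\mathbf{ZF}+\mathbf{DC}+{}$``all sets of reals have the Baire property'', the map $q_{S_{\mathrm{fin}}}$ is surjective but has no section.
\end{theorem}

The theory in Theorem~\ref{thm:baire} is consistent relative to $\mathbf{ZF}$ by Shelah \cite{Shelah}. We prove this theorem before Theorem~\ref{thm:main}, because its proof shows the symmetry argument, a transposition of two unused coordinates, without any forcing.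

\section{Construction of $Q_\Gamma$ and depth}\label{sec:construction}

In Sections~\ref{sec:construction}--\ref{sec:sections} we argue in $\mathbf{ZF}$, fix a subgroup $\Gamma$ of $\mathrm{Sym}(\omega)$, and write $Q=Q_\Gamma$ and $q=q_\Gamma$. A \emph{subalgebra} of an algebra is a subset that contains $\mathtt{leaf}$ and is closed under $\mathtt{node}$. The next proposition contains Theorem~\ref{thm:zf}(a) and all the structure of $Q$ that we use.

\begin{proposition}\label{prop:structure}
The initial $\Gamma$-algebra $Q$ exists, and:
\begin{itemize}
\item[(i)] $\mathtt{leaf}\ne\mathtt{node}(v)$ for all $v\in Q^\omega$;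
\item[(ii)] $\mathtt{node}(v)=\mathtt{node}(v')$ if and only if $v'=v\circ\pi$ for some $\pi\in\Gamma$;
\item[(iii)] every element of $Q$ is $\mathtt{leaf}$ or some $\mathtt{node}(v)$, and $Q$ has no proper subalgebra;
\item[(iv)] there is a unique function $\operatorname{depth}$ from $Q$ to the ordinals satisfying the two equations of Section~\ref{sec:intro}.
\end{itemize}
\end{proposition}

One cannot define $Q$ as a quotient of $T$, because defining $\mathtt{node}$ on the quotient needs representatives for infinitely many classes at once. We build $Q$ level by level instead, and take $\mathtt{node}(v)$ to be the orbit $[v]$ itself. The difficulty is to show that the levels stop growing.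

\begin{proof}
\emph{The levels.} Put $L_0=\emptyset$ and $L_{\alpha+1}=\{\emptyset\}\cup\{[v]:v\in L_\alpha^\omega\}$, and take unions at limit ordinals. Since $L_\beta\subseteq L_\alpha$ implies $L_{\beta+1}\subseteq L_{\alpha+1}$, induction shows that the sequence is increasing. For $x$ in some $L_\alpha$ let $\rho(x)$ be the least $\alpha$ with $x\in L_{\alpha+1}$. An element first appears at a successor stage, so $x\in L_\alpha$ if and only if $\rho(x)<\alpha$. All members of an orbit $[v]$ have the same range as $v$. Hence $[v]\in L_{\alpha+1}$ if and only if all $v_i$ lie in $L_\alpha$, that is, $\rho(v_i)<\alpha$ for all $i$. This gives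
\begin{equation}\label{eq:rank}
\rho(\emptyset)=0,\qquad \rho([v])=\sup_{i\in\omega}\,(\rho(v_i)+1).
\end{equation}

\emph{The bound $\rho(x)<\omega_2$.} With countable choice, a countable supremum of countable ordinals is countable, and \eqref{eq:rank} gives $\rho(x)<\omega_1$. That argument chooses an enumeration of each of the ordinals. In $\mathbf{ZF}$ we use the one enumeration that costs nothing, the increasing enumeration of a set of ordinals, and pay one cardinal for it. By recursion on $\rho(x)$ define functions $f^x$ from $\omega_1^{<\omega}$, the set of finite sequences of countable ordinals, to the ordinals. Let $f^\emptyset$ be constant with value $0$. For $x=[v]$ let $f^{x}(\langle\rangle)=\rho(x)$, and for $a\in\omega_1^{<\omega}$ and $b<\omega_1$ let $f^x(a^\frown\langle b\rangle)$ be the $b$-th element, in increasing order, of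
\[
A(x,a)=\{f^{v_i}(a):i\in\omega\},
\]
or $0$ if there is none. The set $A(x,a)$ depends only on the range of $v$, hence only on $x$. It is countable, since each element can be sent to the least $i$ that yields it. So its order type is below $\omega_1$, and each of its elements is $f^x(a^\frown\langle b\rangle)$ for some $b<\omega_1$.

We claim that every $\beta\le\rho(x)$ is a value of $f^x$, by induction on $\rho(x)$. For $x=\emptyset$, and for $\beta=\rho(x)$, the value at $\langle\rangle$ serves. Let $x=[v]$ and $\beta<\rho(x)$. By \eqref{eq:rank}, $\beta\le\rho(v_i)$ for some $i$. By induction $\beta=f^{v_i}(a)$ for some $a$, so $\beta\in A(x,a)$, and $\beta$ is a value of $f^x$.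

In $\mathbf{ZF}$ the canonical well-ordering of pairs of ordinals gives a bijection $\omega_1\times\omega_1\to\omega_1$, and iterating it gives an injection $e:\omega_1^{<\omega}\to\omega_1$. The map sending $\beta\le\rho(x)$ to the least $e(a)$ with $f^x(a)=\beta$ is an injection of $\rho(x)+1$ into $\omega_1$. Hence $\rho(x)<\omega_2$ for all $x$, and so $L_{\omega_2+1}=L_{\omega_2}$.

\emph{Initiality.} Let $L=L_{\omega_2}$, with $\mathtt{leaf}=\emptyset$ and $\mathtt{node}(v)=[v]$. Since $L_{\omega_2+1}=L_{\omega_2}$, this is an algebra, and it is a $\Gamma$-algebra because $[v\circ\pi]=[v]$. Let $X$ be any $\Gamma$-algebra. By recursion on $\rho$ define $h:L\to X$ by $h(\emptyset)=\mathtt{leaf}$ and $h([v])=\mathtt{node}(h\circ v)$. This does not depend on the representative $v$, since $\mathtt{node}(h\circ v\circ\pi)=\mathtt{node}(h\circ v)$ in $X$. So $h$ is a homomorphism, and induction on $\rho$ shows that every homomorphism $L\to X$ equals $h$. Thus $L$ is initial.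

\emph{Properties.} Initial objects are isomorphic, so it suffices to check (i)--(iv) in $L$. Orbits are nonempty, which gives (i), and $[v]=[v']$ holds exactly when $v'\in[v]$, which gives (ii). The first half of (iii) holds by construction, and a subalgebra contains every $x\in L$ by induction on $\rho(x)$. In (iv), $\rho$ is such a function by \eqref{eq:rank}, and the set where two such functions agree is a subalgebra.
\end{proof}

For the trivial group, $Q$ is $T$. So $T$ exists, every tree is $\mathtt{leaf}$ or $\mathtt{node}(u)$ for a \emph{unique} $u\in T^\omega$, and a property holds for all trees once the trees having it form a subalgebra.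

Define $z_k\in Q$ by $z_0=\mathtt{leaf}$ and $z_{k+1}=\mathtt{node}(\lambda i.\,z_k)$. Then $\operatorname{depth}(z_k)=k$, so the $z_k$ are pairwise distinct. They will serve as labels.

\section{Surjectivity as a choice principle}\label{sec:choice}

The argument in the introduction derives surjectivity from choice. The converse rests on one observation: a preimage of the single element $\mathtt{node}(c)$ contains preimages of all the $c_n$.

\begin{lemma}\label{lem:lift}
Let $c\in Q^\omega$. Then $\mathtt{node}(c)$ lies in the image of $q$ if and only if there is $u\in T^\omega$ with $q\circ u=c$.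
\end{lemma}

\begin{proof}
If $q\circ u=c$, then $\mathtt{node}(c)=q(\mathtt{node}(u))$. Conversely, let $\mathtt{node}(c)=q(t)$. Since $q(\mathtt{leaf})=\mathtt{leaf}\ne\mathtt{node}(c)$, we have $t=\mathtt{node}(u')$, and $\mathtt{node}(q\circ u')=\mathtt{node}(c)$. By Proposition~\ref{prop:structure}(ii), $q\circ u'=c\circ\pi$ for some $\pi\in\Gamma$. Take $u=u'\circ\pi^{-1}$.
\end{proof}

\subsection*{Depth at most three}

At low depth the fibers of $q$ can be computed by hand. Let $\hat z_0=\mathtt{leaf}$ and $\hat z_1=\mathtt{node}(\lambda i.\,\mathtt{leaf})$ in $T$, so that $q(\hat z_b)=z_b$. For $x\in2^\omega$ let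
\[
t_x=\mathtt{node}(\lambda i.\,\hat z_{x(i)})\in T .
\]
The $i$-th child of the root of $t_x$ is a leaf exactly when $x(i)=0$, so $x\mapsto t_x$ is injective.

\begin{proposition}\label{prop:low}
\begin{itemize}
\item[(a)] The elements of $Q$ of depth at most $2$ are $\mathtt{leaf}$ and the elements $q(t_x)$ for $x\in2^\omega$.
\item[(b)] The fiber of $q$ over $q(t_x)$ is $\{t_y:y\in[x]\}$. In particular, for a $\Gamma$-orbit $C$ on $2^\omega$, the element $c_C=q(t_x)$ does not depend on $x\in C$.
\item[(c)] Let $(C_n)_{n\in\omega}$ be a sequence of $\Gamma$-orbits on $2^\omega$. The element $\mathtt{node}(\lambda n.\,c_{C_n})$ has depth at most $3$, and it lies in the image of $q$ if and only if $(C_n)_n$ has a choice function.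
\item[(d)] If $q$ has a section, then there is a selector for the $\Gamma$-orbits on $2^\omega$.
\end{itemize}
\end{proposition}

\begin{proof}
(a) Only $z_0$ has depth $0$. So an element of depth at most $1$ is $z_0$ or $\mathtt{node}(\lambda i.\,z_0)=z_1$, and an element of depth at most $2$ is $\mathtt{leaf}$ or $\mathtt{node}(\lambda i.\,z_{x(i)})=q(t_x)$ for some $x\in2^\omega$.

(b) The fiber over $z_0$ is $\{\hat z_0\}$ by Proposition~\ref{prop:structure}(i). If $q(t)=z_1$, then $t=\mathtt{node}(u)$ with $q\circ u$ in the orbit of the constant sequence $\lambda i.\,z_0$, so every $u_i$ is $\mathtt{leaf}$ and $t=\hat z_1$. Now let $q(t)=q(t_x)$. Then $t=\mathtt{node}(u)$ and $q\circ u=\lambda i.\,z_{x(\pi(i))}$ for some $\pi\in\Gamma$. The fibers over $z_0$ and $z_1$ are singletons, so $u=\lambda i.\,\hat z_{x(\pi(i))}$ and $t=t_{x\circ\pi}$. Conversely $q(t_{x\circ\pi})=q(t_x)$ by the equations of $Q$.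

(c) The bound on the depth follows from (a). The sequence $\lambda n.\,c_{C_n}$ is defined without choice, by (b). By Lemma~\ref{lem:lift}, the element lies in the image exactly when one can choose a tree in each fiber $q^{-1}(c_{C_n})$. By (b), $y\mapsto t_y$ is a bijection from $C_n$ onto that fiber, uniformly in $n$.

(d) If $s$ is a section, send $C$ to the unique $y\in C$ with $t_y=s(c_C)$.
\end{proof}

Part (a) proves Theorem~\ref{thm:zf}(e); it uses nothing about $\Gamma$. For $\Gamma=S_{\mathrm{fin}}$, two sequences $x,y\in 2^\omega$ lie in one orbit exactly when they agree from some $l$ on and have equally many $1$s below $l$. Each orbit is countable, and any one of its points enumerates it. Part (c) says that surjectivity at depth $3$ asks for such a starting point in infinitely many orbits at once.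

\subsection*{Coding trees by reals and reals by unordered trees}

Two codings connect $q$ with choice for reals. The first turns trees into reals. The set $\mathcal P(\omega^{<\omega})$ is an algebra with $\mathtt{leaf}=\emptyset$ and $\mathtt{node}(w)=\{\langle\rangle\}\cup\{\langle n\rangle^\frown s:n\in\omega,\ s\in w_n\}$. Let $D:T\to\mathcal P(\omega^{<\omega})$ be the homomorphism; $D(t)$ is the set of addresses of the non-leaf vertices of $t$.

\begin{lemma}\label{lem:D}
$D$ is injective.
\end{lemma}

\begin{proof}
Let $B$ be the set of $t\in T$ such that $D(t)=D(t')$ implies $t=t'$. Only $\mathtt{leaf}$ has empty code, so $\mathtt{leaf}\in B$. Let $u\in B^\omega$ and $D(\mathtt{node}(u))=D(t')$. Then $t'=\mathtt{node}(u')$, and $D(u_n)=\{s:\langle n\rangle^\frown s\in D(t')\}=D(u'_n)$, so $u_n=u'_n$ for all $n$. Thus $B$ is a subalgebra, and $B=T$.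
\end{proof}

Fixing an enumeration of $\omega^{<\omega}$, we regard $D$ as an injection $T\to2^\omega$.

The second coding turns reals into elements of $Q$. It is needed because orbits on $2^\omega$ are too coarse when $\Gamma$ is large. For $\Gamma=\mathrm{Sym}(\omega)$, the orbit of $x\in2^\omega$ is determined by the numbers of $0$s and of $1$s in $x$, so it contains exactly one of the sequences $0^k111\cdots$, $1^k000\cdots$ $(k\in\omega)$, $0101\cdots$, and Proposition~\ref{prop:low}(c) detects no failure. We therefore want sequences whose entries are reals. A code for a real must survive every rearrangement of the children, so we store the real in the \emph{range} of the sequence of children. For $x\in2^\omega$ let $r(x)=\mathtt{node}(v^x)\in Q$, where $v^x_k=z_{k+1}$ if $x(k)=1$ and $v^x_k=z_0$ if $x(k)=0$. By Proposition~\ref{prop:structure}(ii), $r(x)$ determines the range of $v^x$, and $x(k)=1$ exactly when $z_{k+1}$ is in that range. So $r:2^\omega\to Q$ is injective.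

For a $\Gamma$-orbit $C$ on $(2^\omega)^\omega$ let $e_C=\mathtt{node}(r\circ w)$ for $w\in C$. By the equations of $Q$ this does not depend on $w$. The fiber over $e_C$ need not be a copy of $C$, since the fibers over the $r(x)$ need not be singletons, but it still maps to $C$.

\begin{lemma}\label{lem:decode}
Let $C$ be a $\Gamma$-orbit on $(2^\omega)^\omega$ and $q(t)=e_C$. Then $t=\mathtt{node}(u)$ for a unique $u\in T^\omega$, the range of $q\circ u$ lies in the range of $r$, and $\delta(t)=r^{-1}\circ q\circ u$ belongs to $C$.
\end{lemma}

\begin{proof}
Take $w\in C$. Since $e_C\neq\mathtt{leaf}$, we have $t=\mathtt{node}(u)$, and $\mathtt{node}(q\circ u)=\mathtt{node}(r\circ w)$. So $q\circ u=r\circ w\circ\pi$ for some $\pi\in\Gamma$, and $\delta(t)=w\circ\pi\in C$.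
\end{proof}

The definition of $\delta(t)$ mentions neither $w$ nor $\pi$, so $\delta$ can be applied to infinitely many trees without choice.

\begin{proof}[Proof of Theorem~\ref{thm:zf}(b)]
(i)$\Rightarrow$(ii) is Lemma~\ref{lem:lift}. For (ii)$\Rightarrow$(iii), a nonempty fiber is $q^{-1}(c)$ for a unique $c$, so a sequence of nonempty fibers determines a sequence $(c_n)_n$ in $Q$, and a lift of $(c_n)_n$ is a choice function. For (iii)$\Rightarrow$(i), let $I$ be the image of $q$. It contains $\mathtt{leaf}$. If $v\in I^\omega$, then (iii) gives $u\in T^\omega$ with $q\circ u=v$, so $\mathtt{node}(v)=q(\mathtt{node}(u))\in I$. Thus $I$ is a subalgebra, and $I=Q$ by Proposition~\ref{prop:structure}(iii).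

Assume $CC(\mathbb R)$, and identify $2^\omega$ with a set of reals. Given nonempty fibers $\Phi_n$, choose a point in each $D[\Phi_n]\subseteq2^\omega$ and apply $D^{-1}$. This gives (iii).

Finally let $q$ be surjective and let $(C_n)_n$ be a sequence of $\Gamma$-orbits on $(2^\omega)^\omega$. By (ii) there is $u\in T^\omega$ with $q(u_n)=e_{C_n}$ for all $n$. By Lemma~\ref{lem:decode}, $n\mapsto\delta(u_n)$ is a choice function for $(C_n)_n$.
\end{proof}

\section{Sections}\label{sec:sections}

A section chooses from all fibers at once, and it corresponds to choosing from all orbits at once. To build a section from a selector we want to pick, recursively, a preferred ordered tree for each element of $Q$: given preferred trees for the children, arrange them in the selected order. Initiality of $Q$ carries out this recursion once $T$ is given a suitable $\Gamma$-algebra structure.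

\begin{proof}[Proof of Theorem~\ref{thm:zf}(c)]
If $s$ is a section, then $C\mapsto\delta(s(e_C))$ is a selector for the orbits on $(2^\omega)^\omega$, by Lemma~\ref{lem:decode}.

Conversely, let $m_0$ be a selector for the orbits on $(2^\omega)^\omega$. For $u\in T^\omega$ the orbit $[D\circ u]$ depends only on $[u]$, and $m_0([D\circ u])=D\circ u\circ\pi$ for some $\pi\in\Gamma$. Since $D$ is injective, $m([u])=D^{-1}\circ m_0([D\circ u])$ defines a selector $m$ for the orbits on $T^\omega$. Put $\mathtt{node}'(u)=\mathtt{node}(m([u]))$. Then $(T,\mathtt{leaf},\mathtt{node}')$ is a $\Gamma$-algebra, because $\mathtt{node}'(u)$ depends only on $[u]$. Let $s$ be the homomorphism from $Q$ to it. For $v\in Q^\omega$ we have $s(\mathtt{node}(v))=\mathtt{node}'(s\circ v)=\mathtt{node}(s\circ v\circ\pi)$ for some $\pi\in\Gamma$, so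
\[
q(s(\mathtt{node}(v)))=\mathtt{node}(q\circ s\circ v\circ\pi)=\mathtt{node}(q\circ s\circ v).
\]
Also $q(s(\mathtt{leaf}))=\mathtt{leaf}$. So $q\circ s$ is an endomorphism of the initial $\Gamma$-algebra $Q$, hence the identity.
\end{proof}

\subsection*{Compact groups}

For compact $\Gamma$ the lexicographic rule from the introduction works. We minimize the entries one at a time and then have to find a single group element that achieves all the minima. For this we use K\"onig's lemma: an infinite finitely branching tree of finite sequences of natural numbers has an infinite branch. It holds in $\mathbf{ZF}$, since at each step one can take the least child that has infinitely many descendants.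

\begin{proof}[Proof of Theorem~\ref{thm:zf}(d)]
Order $2^\omega$ lexicographically, and order $(2^\omega)^\omega$ lexicographically with respect to that order. Both orders are linear. We show that each orbit $[v]$ on $(2^\omega)^\omega$ has a least element. Sending each orbit to its least element is then a selector, and part (c) applies.

Define reals $m_i$ and nonempty sets $\Gamma=\Gamma_0\supseteq\Gamma_1\supseteq\cdots$ by
\[
m_i=\min\{v(\pi(i)):\pi\in\Gamma_i\},\qquad\Gamma_{i+1}=\{\pi\in\Gamma_i:v(\pi(i))=m_i\}.
\]
The minimum exists because $\pi(i)$ ranges over a nonempty subset of the finite orbit of $i$. Thus $\Gamma_l$ consists of the $\pi\in\Gamma$ with $v(\pi(i))=m_i$ for all $i<l$. The set $\{\pi\upharpoonright l:l\in\omega,\ \pi\in\Gamma_l\}$ is closed under initial segments since the $\Gamma_l$ decrease, has a member of every length, and is finitely branching since orbits are finite. Let $\sigma:\omega\to\omega$ be an infinite branch. For each $l$, $\sigma$ agrees below $l$ with an element of $\Gamma_l$. Hence $\sigma$ is injective and maps each $\Gamma$-orbit on $\omega$ into itself. The orbits are finite, so $\sigma$ is a permutation. It lies in $\bar\Gamma$,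 and $\bar\Gamma=\Gamma$. Moreover $v(\sigma(i))=m_i$ for all $i$, because $\sigma$ agrees below $i+1$ with an element of $\Gamma_{i+1}$. So $m=\lambda i.\,m_i=v\circ\sigma$ lies in $[v]$. If $\pi\in\Gamma$ and $v\circ\pi$ first differs from $m$ at $i$, then $\pi\in\Gamma_i$, so $v(\pi(i))>m_i$. Thus $m$ is the least element of $[v]$.
\end{proof}

\begin{remark}\label{rem:compact}
Both halves of compactness are needed for least elements to exist. The group $\mathrm{Sym}(\omega)$ is closed but has an infinite orbit. If $v_i=0^i1000\cdots$, the entries $v_i$ decrease strictly, so no member of $[v]$ has a least possible first entry. The group generated by the transpositions $(2i\;\,2i+1)$ has finite orbits but is not closed. If all entries of $v$ at even positions equal $111\cdots$ and all entries at odd positions equal $000\cdots$, then each member of $[v]$ agrees with $v$ from some point on, and one more transposition makes it smaller. These examples defeat only the lexicographic rule. Theorem~\ref{thm:infinite} shows that for both groups the conclusion can fail as well.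
\end{remark}

\subsection*{The Baire property and a transposition}

For $s\in2^{<\omega}$ let $U_s$ be the set of $x\in2^\omega$ extending $s$; these sets form a basis of the topology of $2^\omega$. A set is \emph{meager} if it is contained in the union of a sequence of closed sets with empty interior. A set $A$ has the \emph{Baire property} if $A\mathbin{\triangle}U$ is meager for some open $U$. The Baire category theorem says that no nonempty open subset of $2^\omega$ is meager. If all sets of reals have the Baire property, then so do all subsets of $2^\omega$, because binary expansion is a homeomorphism between $2^\omega$ and $[0,1]$ after a countable set is removed from each. The axiom $\mathbf{DC}$ says that if $R$ is a relation on a nonempty set $X$ and every $a\in X$ has some $b$ with $a\mathrel{R}b$, then there is a sequence $(a_n)_n$ with $a_n\mathrel{R}a_{n+1}$ for all $n$. Applied to choice functions for finite initial segments of a sequence of nonempty sets, related by proper extension, it gives a choice function for the whole sequence. So $\mathbf{DC}$ implies $CC(\mathbb R)$, and it implies that a countable union of meager sets is meager.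

\begin{proof}[Proof of Theorem~\ref{thm:baire}]
Let $\Gamma=S_{\mathrm{fin}}$. Since $CC(\mathbb R)$ holds, $q$ is surjective by Theorem~\ref{thm:zf}(b). Suppose that $q$ has a section. By Proposition~\ref{prop:low}(d) there is a set $A\subseteq2^\omega$ that meets each $S_{\mathrm{fin}}$-orbit in exactly one point. For $\pi\in S_{\mathrm{fin}}$ the map $x\mapsto x\circ\pi$ is a homeomorphism of $2^\omega$, and the countably many images of $A$ under these maps cover $2^\omega$. As $2^\omega$ is not meager, $A$ is not meager. Take $U$ open with $A\mathbin{\triangle}U$ meager. Then $U\ne\emptyset$, so $U\supseteq U_s$ for some $s$, and $M=U_s\setminus A$ is meager.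

The finite sequence $s$ says nothing about coordinates beyond its length. Take two such coordinates $i\ne j$ and let $\tau=(i\;j)$. The homeomorphism $x\mapsto x\circ\tau$ maps $U_s$ onto itself, and $M'=\{x:x\circ\tau\in M\}$ is meager. The nonempty open set $\{x\in U_s:x(i)\ne x(j)\}$ is not contained in the meager set $M\cup M'$. Take $x$ in it and outside $M\cup M'$. Then $x$ and $x\circ\tau$ are two distinct points of $A$ in one orbit, a contradiction.
\end{proof}

In words: a finite amount of information about a typical point $x$ cannot single it out within its orbit, since it cannot tell $x$ from $x\circ\tau$. To refute surjectivity we must rule out a choice from only countably many orbits. Under $\mathbf{DC}$ such a choice exists, so we need a model built for the purpose.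

\section{A symmetric extension}\label{sec:model}

\subsection*{Symmetric extensions}

We recall the method; see the section on symmetric submodels in \cite[Ch.~15]{JechST} and \cite[Ch.~5]{JechAC}. As usual in forcing, the ground model $V\models\mathbf{ZFC}$ is taken to be countable and transitive, so that generic filters exist. Let $P\in V$ be a partial order with largest element $1$, and let $G\subseteq P$ be a $V$-generic filter: it meets every dense subset of $P$ in $V$. A \emph{name} is a set of pairs $(\dot y,p)$ with $\dot y$ a name and $p\in P$, and its value is $\dot x^G=\{\dot y^G:(\dot y,p)\in\dot x,\ p\in G\}$. The model $V[G]$ consists of the values of the names in $V$. Each $a\in V$ has the name $\check a=\{(\check b,1):b\in a\}$. A statement holds in $V[G]$ if and only if some $p\in G$ forces it; what $p$ forces is forced by every $p'\le p$; and no condition forces a statement together with its negation.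

Let $\mathcal G\in V$ be a group of automorphisms of $P$. It acts on names by $g\dot x=\{(g\dot y,gp):(\dot y,p)\in\dot x\}$, and $g\check a=\check a$. The \emph{symmetry lemma} states that, for $g\in\mathcal G$,
\begin{equation}\label{eq:symmetry}
p\Vdash\varphi(\dot x_1,\dots,\dot x_l)\quad\text{if and only if}\quad gp\Vdash\varphi(g\dot x_1,\dots,g\dot x_l).
\end{equation}
A \emph{normal filter} is a nonempty family $\mathcal F\in V$ of subgroups of $\mathcal G$ that is closed under passing to larger subgroups, finite intersections and conjugation. A name $\dot x$ is \emph{symmetric} if $\{g\in\mathcal G:g\dot x=\dot x\}\in\mathcal F$, and \emph{hereditarily symmetric} if it is symmetric and every $\dot y$ with $(\dot y,p)\in\dot x$ is hereditarily symmetric. The values of the hereditarily symmetric names form the \emph{symmetric extension} $N$, a transitive model of $\mathbf{ZF}$ with $V\subseteq N\subseteq V[G]$.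

For a family of names $(\dot a_j)_{j\in J}$ in $V$ let $\{\dot a_j:j\in J\}^\bullet=\{(\dot a_j,1):j\in J\}$; its value is the set of the values. Applying this three times gives a name $(\dot a,\dot b)^\bullet$ for the ordered pair, and $\langle\dot a_i:i\in\omega\rangle^\bullet=\{(\check\imath,\dot a_i)^\bullet:i\in\omega\}^\bullet$ is a name for the sequence of the values. Since $g1=1$, these operations commute with the action; for instance $g\langle\dot a_i:i\in\omega\rangle^\bullet=\langle g\dot a_i:i\in\omega\rangle^\bullet$. Consequently, if all $\dot a_j$ are hereditarily symmetric, then a name $\{\dot a_j:j\in J\}^\bullet$ or $\langle\dot a_i:i\in\omega\rangle^\bullet$ is hereditarily symmetric as soon as it is symmetric.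

\subsection*{Generic orbits}

We want a model that contains generic sequences $x_0,x_1,\dots$ and the sequence of their orbits, but not the sequence $(x_n)_n$ or any substitute for it. So we let $\Gamma$ act on each $x_n$ separately, which preserves every orbit, and admit only names that are fixed by the action on all but finitely many $x_n$. The entries of $x_n$ will be bits for Theorem~\ref{thm:main} and reals for Theorem~\ref{thm:infinite}. We treat both at once by letting them lie in $2^K$, where $K=1=\{0\}$ or $K=\omega$.

Let $\Gamma\in V$ be a subgroup of $\mathrm{Sym}(\omega)$. Let $P$ be the set of finite partial functions $\omega\times\omega\times K\to2$, ordered by reverse inclusion. Let $\mathcal G=\Gamma^\omega$, computed in $V$, act on $P$ by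
\[
(gp)(n,g_n(i),k)=p(n,i,k).
\]
Let $\mathcal G_n=\{g\in\mathcal G:g_m=1\text{ for all }m<n\}$. These are normal subgroups and they decrease with $n$, so the subgroups of $\mathcal G$ that contain some $\mathcal G_n$ form a normal filter. Let $N=N(\Gamma,K)$ be the symmetric extension. For $\tau\in\Gamma$ let $\tau^{(n)}\in\mathcal G$ have $n$-th coordinate $\tau$ and all other coordinates $1$; then $\tau^{(n)}\in\mathcal G_n$. Define the names
\begin{gather*}
\dot x_{n,i}=\{((k,b)^\vee,p):(n,i,k)\in\operatorname{dom}p,\ p(n,i,k)=b\},\\
\dot x_n^\gamma=\langle\dot x_{n,\gamma(i)}:i\in\omega\rangle^\bullet\quad(\gamma\in\Gamma),\qquad\dot O_n=\{\dot x_n^\gamma:\gamma\in\Gamma\}^\bullet,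
\end{gather*}
where $(k,b)^\vee$ is the check name of the pair $(k,b)$. Every condition extends to one defined at $(n,i,k)$, so $\bigcup G$ is a total function, and the value $x_{n,i}$ of $\dot x_{n,i}$ is the element $k\mapsto(\bigcup G)(n,i,k)$ of $2^K$. Let $x_n=\lambda i.\,x_{n,i}$. The value of $\dot x_n^\gamma$ is $x_n\circ\gamma$, and the value $O_n$ of $\dot O_n$ is the $\Gamma$-orbit of $x_n$.

\begin{lemma}\label{lem:names}
\begin{itemize}
\item[(a)] For $g\in\mathcal G$ we have $g\dot x_{n,i}=\dot x_{n,g_n(i)}$, $g\dot x_n^\gamma=\dot x_n^{g_n\gamma}$ and $g\dot O_n=\dot O_n$.
\item[(b)] The sequence $(O_n)_{n\in\omega}$ belongs to $N$, and in $N$ it is a sequence of $\Gamma$-orbits on $(2^K)^\omega$.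
\item[(c)] If $i\ne j$ and neither $(n,i,k)$ nor $(n,j,k)$ is in $\operatorname{dom}p$, then some $p'\le p$ forces $\dot x_{n,i}\ne\dot x_{n,j}$. If $K=\omega$, every condition forces $\dot x_{n,i}\ne\dot x_{n,j}$ for $i\ne j$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) We have $g\dot x_{n,i}=\{((k,b)^\vee,gp):p(n,i,k)=b\}$. Now $p(n,i,k)=b$ holds exactly when $(gp)(n,g_n(i),k)=b$, and $p\mapsto gp$ is a bijection of $P$; this gives the first equation. Hence $g\dot x_n^\gamma=\langle\dot x_{n,g_n(\gamma(i))}:i\in\omega\rangle^\bullet=\dot x_n^{g_n\gamma}$. The third equation follows since $\gamma\mapsto g_n\gamma$ permutes $\Gamma$.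

(b) By (a), the names $\dot x_{n,i}$ and $\dot x_n^\gamma$ are fixed by $\mathcal G_{n+1}$, and the names $\dot O_n$ and $\langle\dot O_n:n\in\omega\rangle^\bullet$ are fixed by $\mathcal G$. The names occurring in $\dot x_{n,i}$ are check names. So, taken in this order, all these names are hereditarily symmetric. Since $\Gamma\in V\subseteq N$ and $x_n\in N$, the set $O_n=\{x_n\circ\gamma:\gamma\in\Gamma\}$ is the $\Gamma$-orbit of $x_n$ in the sense of $N$.

(c) Take $p'=p\cup\{((n,i,k),0),((n,j,k),1)\}$. If $K=\omega$, a suitable $k$ exists for every $p$, since $p$ is finite. So the conditions forcing $\dot x_{n,i}\ne\dot x_{n,j}$ are dense, and every condition forces this.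
\end{proof}

Every element of $N$ has a name $\dot y$ fixed by some $\mathcal G_n$, hence by all $\tau^{(n)}$. This is the only further property of $N$ that we use. Below, $p\Vdash\dot y(\check n)=\dot x$ abbreviates that $p$ forces ``$\dot y$ is a function defined at $\check n$, with value $\dot x$''.

\subsection*{Finitely supported permutations}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\Gamma=S_{\mathrm{fin}}$, $K=1$ and $N=N(S_{\mathrm{fin}},1)$. A finitely supported permutation is determined by its restriction to a finite set, so $V$ and $N$ have the same group $S_{\mathrm{fin}}$. Identifying $2^1$ with $2$, each $x_n$ is a Cohen real, and $(O_n)_n$ is in $N$ a sequence of $S_{\mathrm{fin}}$-orbits on $2^\omega$.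

We claim that it has no choice function in $N$. Suppose $y\in N$ is one, with a hereditarily symmetric name $\dot y$ fixed by $\mathcal G_n$. Then $y(n)=x_n\circ\sigma$ for some $\sigma\in S_{\mathrm{fin}}$, and some $p\in G$ forces $\dot y(\check n)=\dot x_n^\sigma$. The condition $p$ plays the part of the finite sequence $s$ in the proof of Theorem~\ref{thm:baire}. Take $i\ne j$ with $(n,i,0),(n,j,0)\notin\operatorname{dom}p$, let $\tau=(i\;j)$ and $g=\tau^{(n)}$. Then $gp=p$, since $g$ moves no point of $\operatorname{dom}p$, and $g\dot y=\dot y$, since $g\in\mathcal G_n$. By \eqref{eq:symmetry} and Lemma~\ref{lem:names}(a), $p\Vdash\dot y(\check n)=\dot x_n^{\tau\sigma}$. So $p\Vdash\dot x_n^{\sigma}=\dot x_n^{\tau\sigma}$. Comparing the entries at $\sigma^{-1}(i)$ gives $p\Vdash\dot x_{n,i}=\dot x_{n,j}$. This contradicts Lemma~\ref{lem:names}(c).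

Apply Proposition~\ref{prop:low} inside $N$, which is a model of $\mathbf{ZF}$. By part (c), the element $\mathtt{node}(\lambda n.\,c_{O_n})$ is not in the image of $q_{S_{\mathrm{fin}}}$. Its depth is at most $3$ by (c) and more than $2$ by (a), so it is $3$.

As usual, running the argument over countable transitive models of finite fragments of $\mathbf{ZFC}$ turns it into a proof of relative consistency from the consistency of $\mathbf{ZFC}$, which by G\"odel follows from the consistency of $\mathbf{ZF}$.
\end{proof}

The choice of the filter is what makes the proof work. Each finite initial segment $(x_0,\dots,x_{n-1})$ has a name fixed by $\mathcal G_n$ and lies in $N$. The whole sequence $(x_n)_n$ is a choice function for $(O_n)_n$ in $V[G]$, and the claim shows that it is not in $N$.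

\section{Infinite groups}\label{sec:infinite}

The last proof used a nontrivial $\tau\in\Gamma$ fixing a given finite subset of $\omega$ pointwise, and it used that the permutation $\sigma$ lies in $V$, so that a condition can decide it. Either can fail now. If $\Gamma$ is the group of translations of $\mathbb Z$, transported to $\omega$, then no nontrivial element fixes a point. In that case we give up $gp=p$ and ask only that $p$ and $gp$ be compatible, by moving the support of $p$ off itself. And an element $\sigma$ of the closure $\bar\Gamma$ computed in $N$ need not lie in $V$. Then we decide a single value of $\sigma$, and the contradiction has to come from a single entry of the sequence. For this the entries must be pairwise distinct, which is why we take $K=\omega$.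

We record two facts. First, $\bar\Gamma$ is a closed subgroup with the same orbits on $\omega$ as $\Gamma$. Indeed, let $\sigma,\sigma'\in\bar\Gamma$ and let $E\subseteq\omega$ be finite. If $\pi'\in\Gamma$ agrees with $\sigma'$ on $E$ and $\pi\in\Gamma$ with $\sigma$ on $\sigma'[E]$, then $\pi\pi'$ agrees with $\sigma\sigma'$ on $E$. If $\pi\in\Gamma$ agrees with $\sigma$ on $\sigma^{-1}[E]$, then $\pi^{-1}$ agrees with $\sigma^{-1}$ on $E$. Taking $E=\{i\}$ in the definition shows that $\sigma(i)$ is in the $\Gamma$-orbit of $i$. Second, we use a theorem of B.~H.~Neumann \cite{Neumann}: if a group is the union of finitely many cosets of subgroups, then one of these subgroups has finite index. It yields the permutation that we need.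

\begin{lemma}\label{lem:neumann}
Let $\Gamma$ be a subgroup of $\mathrm{Sym}(\omega)$ and let $F_0,F_1\subseteq\omega$ be finite sets such that the points of $F_0$ have finite $\Gamma$-orbits and the points of $F_1$ have infinite $\Gamma$-orbits. Let $H$ be the group of all $\tau\in\Gamma$ fixing $F_0$ pointwise. Then $H$ has finite index in $\Gamma$, and there is $\tau\in H$ with $\tau[F_1]\cap F_1=\emptyset$.
\end{lemma}

\begin{proof}
The index of the stabilizer of a point is the size of its orbit. So $H$ is a finite intersection of subgroups of finite index, and has finite index. Write $\Gamma=\gamma_1H\cup\dots\cup\gamma_lH$. For $b\in F_1$ the infinite set $\Gamma b$ is the union of the sets $\gamma_j[Hb]$, so $Hb$ is infinite, and the stabilizer $H_b$ has infinite index in $H$. If no $\tau\in H$ had $\tau[F_1]\cap F_1=\emptyset$, then $H$ would be the union of the finitely many sets $\{\tau\in H:\tau(b)=b'\}$ with $b,b'\in F_1$. Each of them is empty or a coset of $H_b$. This contradicts Neumann's theorem.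
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:infinite}]
Let $N=N(\Gamma,\omega)$. For a condition $p$ let $F_n(p)$ be the finite set of $i$ with $(n,i,k)\in\operatorname{dom}p$ for some $k$.

\emph{Case 1: all orbits of $\Gamma$ on $\omega$ are finite.} By Theorem~\ref{thm:zf}(b) in $N$, it suffices to show that $(O_n)_n$ has no choice function in $N$. Suppose $y\in N$ is one, with a hereditarily symmetric name $\dot y$ fixed by $\mathcal G_n$. Take $\sigma\in\Gamma$ with $y(n)=x_n\circ\sigma$ and $p\in G$ forcing $\dot y(\check n)=\dot x_n^\sigma$. By Lemma~\ref{lem:neumann}, the pointwise stabilizer of $F_n(p)$ has finite index in $\Gamma$. Since $\Gamma$ is infinite, it contains some $\tau\ne1$. For $g=\tau^{(n)}$ we have $gp=p$ and $g\dot y=\dot y$, so $p\Vdash\dot x_n^\sigma=\dot x_n^{\tau\sigma}$ by \eqref{eq:symmetry}. Take $i$ with $\tau(i)\ne i$. Comparing the entries at $\sigma^{-1}(i)$ gives $p\Vdash\dot x_{n,i}=\dot x_{n,\tau(i)}$, against Lemma~\ref{lem:names}(c).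

\emph{Case 2: some $i_0\in\omega$ has an infinite $\Gamma$-orbit.} In $N$ let $C_n=\{x\circ\sigma:x\in O_n,\ \sigma\in\bar\Gamma\}$. The sequence $(C_n)_n$ is defined in $N$ from $(O_n)_n$ and $\Gamma$, so it belongs to $N$. Since $\Gamma\subseteq\bar\Gamma$, the set $C_n$ is the $\bar\Gamma$-orbit of $x_n$ and $O_n\subseteq C_n$. We show that $(C_n)_n$ has no choice function in $N$. Then $(O_n)_n$ has none either, and Theorem~\ref{thm:zf}(b), applied in $N$ to $\bar\Gamma$ and to $\Gamma$, shows that neither $q_{\bar\Gamma}$ nor $q_\Gamma$ is surjective.

Suppose $y\in N$ is a choice function for $(C_n)_n$, with a hereditarily symmetric name $\dot y$ fixed by $\mathcal G_n$. Then $y(n)=x_n\circ\sigma$ for some $\sigma\in\bar\Gamma$. Let $a=\sigma(i_0)$; it lies in the $\Gamma$-orbit of $i_0$, so its orbit is infinite. Take $p\in G$ forcing that $\dot y(\check n)$ is a sequence whose $i_0$-th entry is $\dot x_{n,a}$. Split $F=F_n(p)\cup\{a\}$ into the set $F_0$ of points with finite orbit and the set $F_1$ of points with infinite orbit, so that $a\in F_1$. Take $\tau$ as in Lemma~\ref{lem:neumann} and let $g=\tau^{(n)}$. Then $g\dot y=\dot y$, so by \eqref{eq:symmetry} the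 condition $gp$ forces that the $i_0$-th entry of $\dot y(\check n)$ is $\dot x_{n,\tau(a)}$.

The conditions $p$ and $gp$ are compatible. At points $(m,i,k)$ with $m\ne n$ they coincide. A point of $\operatorname{dom}(gp)$ with first coordinate $n$ has the form $(n,\tau(i),k)$ with $(n,i,k)\in\operatorname{dom}p$, so $i\in F$. If $i\in F_0$, then $\tau(i)=i$ and $(gp)(n,i,k)=p(n,i,k)$. If $i\in F_1$, then $\tau(i)\notin F_1$ by the choice of $\tau$, and $\tau(i)\notin F_0$ because its orbit is infinite; so $(n,\tau(i),k)\notin\operatorname{dom}p$. Hence $p\cup gp$ is a condition, and it forces $\dot x_{n,a}=\dot x_{n,\tau(a)}$. But $\tau(a)\ne a$, because $a\in F_1$ and $\tau(a)\notin F_1$. This contradicts Lemma~\ref{lem:names}(c).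
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:dichotomy}]
(a) A finite group remains finite, hence compact, in $N$, and Theorem~\ref{thm:zf}(d) holds in $N$. The second statement is Theorem~\ref{thm:infinite}.

(b) If $\Gamma$ is compact in $V$, its orbits on $\omega$ are finite. In $N$ the group $\bar\Gamma^N$ is closed and has the same orbits, so it is compact there, and Theorem~\ref{thm:zf}(d) applies in $N$. If $\Gamma$ is closed and not compact, it has an infinite orbit, so it is infinite and the second part of Theorem~\ref{thm:infinite} applies. For $\Gamma=\mathrm{Sym}(\omega)^V$ we have $\bar\Gamma^N=\mathrm{Sym}(\omega)^N$, because on a finite set every permutation agrees with an element of $S_{\mathrm{fin}}\subseteq\Gamma$.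
\end{proof}

\begin{remark}\label{rem:readings}
The two readings differ for infinite compact groups, such as the closure $\Gamma$ in $V$ of the group generated by the transpositions $(2i\;\,2i+1)$. In the model $N$ of Theorem~\ref{thm:infinite}, the map $q_\Gamma$ is not surjective, while $q_{\bar\Gamma}$ has a section by Theorem~\ref{thm:zf}(d). In particular $\Gamma\ne\bar\Gamma$ in $N$. This also shows that the second part of Theorem~\ref{thm:infinite} fails without the hypothesis of an infinite orbit.
\end{remark}

\begin{thebibliography}{9}

\bibitem{JechAC} Jech, \emph{The Axiom of Choice}.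

\bibitem{JechST} Jech, \emph{Set Theory}, 3rd ed.

\bibitem{Neumann} B.~H.~Neumann, \emph{Publ. Math. Debrecen} 3 (1954).

\bibitem{Shelah} Shelah, \emph{Israel J. Math.} 48 (1984).

\bibitem{Swan} Andrew Swan, \emph{A class of higher inductive types in Zermelo-Fraenkel set theory}, arXiv:2005.14240 (2020).

\end{thebibliography}
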